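# Fibers of infinite genus for the handlebody interiors $V_g$

## 1. Handlebody interiors, fibrations, monodromy

All surfaces and manifolds are second countable and Hausdorff. A *closed disc* in a surface is a subset homeomorphic to the closed unit disc.

**Definition 1.1 (handlebody interior).** $V_g$ is the interior of the compact orientable handlebody of genus $g$, that is, of a closed ball with $g$ orientable $1$-handles attached. Its fundamental group is $F_g$, the free group of rank $g$.

*Example.* $V_0\cong\mathbb R^3$, and $V_1\cong\mathbb R^2\times\mathbb S^1$ is the open solid torus. The boundary connected sum of $m+1$ oriented solid tori, glued along discs in their boundaries by orientation-reversing maps, is the handlebody of genus $m+1$. Its interior is $V_{m+1}$.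

**Definition 1.2 (fibration, monodromy).** A fibration of a $3$-manifold $M$ over the circle is a locally trivial fiber bundle $p\colon M\to\mathbb S^1$. Equivalently, $M$ is homeomorphic to a mapping torus
$$M_f=\Sigma\times[0,1]\,/\,(x,1)\sim(f(x),0)$$
of a homeomorphism $f$ of the fiber $\Sigma$, the *monodromy*. The mapping class group $\mathrm{Map}(\Sigma)$ consists of homeomorphisms of $\Sigma$ up to isotopy. The fibration determines the class of $f$ in it up to conjugacy.

*Example.* The projection $\mathbb R^2\times\mathbb S^1\to\mathbb S^1$ fibers $V_1$ with fiber $\mathbb R^2$ and monodromy the identity.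

The mapping torus has the infinite cyclic cover $\Sigma\times\mathbb R$, with deck group generated by
$$T(x,s)=(f(x),\,s-1).\tag{1}$$

**Definition 1.3 (dual class).** Identify $H^1(M;\mathbb Z)$ with $\mathrm{Hom}(\pi_1M,\mathbb Z)$. A fibration $p$ is dual to the class $p_*\colon\pi_1M\to\pi_1\mathbb S^1=\mathbb Z$. A class is *primitive* if, as a homomorphism, it is onto $\mathbb Z$.

For connected $M$, the homotopy sequence
$$\pi_2(\mathbb S^1)=0\to\pi_1\Sigma\to\pi_1M\xrightarrow{p_*}\mathbb Z\to\pi_0\Sigma\to\pi_0M=\{*\}\tag{2}$$
shows that the class is primitive exactly when the fiber is connected.

*Example.* On $V_2$ with $\pi_1=\langle a,b\rangle$, the class $a\mapsto2$, $b\mapsto3$ is primitive, and $a\mapsto2$, $b\mapsto4$ is not.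

## 2. Ends and genus of non-compact surfaces

**Definition 2.1 (ends).** Let $\Sigma$ be a connected non-compact surface without boundary. Choose compact sets $K_1\subset K_2\subset\cdots$ with $K_N\subset\operatorname{int}K_{N+1}$ and $\bigcup K_N=\Sigma$. An end is a nested sequence $U_1\supset U_2\supset\cdots$, where $U_N$ is a component of $\Sigma\setminus K_N$ that is not relatively compact. The set $\mathrm{Ends}(\Sigma)$ is the inverse limit of the finite sets of such components, with the inverse limit topology. It does not depend on the exhaustion, and homeomorphisms of $\Sigma$ act on it. Isotopic homeomorphisms act in the same way.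

A non-compact surface has at least one end. Two distinct ends lie in different components of $\Sigma\setminus K_N$ for some $N$. This stays true when $K_N$ is replaced by a larger compact set, in particular by a compact subsurface.

*Example.* The plane has one end and the open annulus has two. If $C\subset\mathbb S^2$ is a Cantor set, the ends of $\mathbb S^2\setminus C$ correspond to the points of $C$.

**Definition 2.2 (genus, ends accumulated by genus).** The genus of an orientable surface is the supremum of the genera of its compact subsurfaces. An end $(U_N)$ is *accumulated by genus* if every $U_N$ has positive genus.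

A surface containing two closed curves that meet in exactly one point and cross there has positive genus, since a neighborhood of their union contains a torus with a hole.

*Example.* Line up infinitely many tori in both directions and connect neighbors by tubes. This ladder has infinite genus and two ends, both accumulated by genus.

The *Kerékjártó–Richards classification* says that connected orientable surfaces without boundary are classified by their genus and by the space of ends together with the closed subset of ends accumulated by genus. So the following names make sense.

**Definition 2.3 (three surfaces).**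

* The *Cantor tree surface* $\Sigma_0$ is the sphere minus a Cantor set. It has genus $0$.
* The *blooming Cantor tree surface* $\Sigma_\infty$ is the connected orientable surface without boundary, of infinite genus, whose space of ends is a Cantor set with every end accumulated by genus.
* The *Loch Ness monster* is the connected orientable surface without boundary, of infinite genus, with exactly one end.

*Example.* Thicken the infinite trivalent tree in the plane and double the result along its boundary: this is $\Sigma_0$. Add a handle at each vertex: this is $\Sigma_\infty$. Add to the plane a handle near each integer point: this is the Loch Ness monster. In that surface the unique end is accumulated by genus, as it must be, since every compact subsurface has finite genus.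

## 3. The intersection form, its radical, and Laurent polynomials

**Definition 3.1 (intersection form, radical).** Let $\Sigma$ be an oriented surface. The form $i(\cdot,\cdot)\colon H_1(\Sigma;\mathbb Z)\times H_1(\Sigma;\mathbb Z)\to\mathbb Z$ counts, with signs, the crossings of transverse closed curves. It is bilinear and skew-symmetric, and an orientation-preserving homeomorphism preserves it. Its radical is
$$R=\{u\in H_1(\Sigma;\mathbb Z): i(u,v)=0\text{ for all }v\}.$$

*Example.* Let $\Sigma$ be a torus minus one point. Then $H_1=\mathbb Z a\oplus\mathbb Z b$ with $i(a,b)=1$, so $R=0$. Remove a second point: now $H_1=\mathbb Z^3$, with a new generator $c$, a loop around one puncture. A loop around a puncture can be moved off any given closed curve, so $c\in R$, and in fact $R=\mathbb Z c$. Passing from one end to two ends creates a radical.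

A compact subsurface of genus $h$ contains $2h$ closed curves $a_1,b_1,\dots,a_h,b_h$ with $i(a_j,b_j)=1$ and all other pairings among them zero except $i(b_j,a_j)=-1$. Their Gram matrix has rank $2h$.

**Notation.** $\Lambda=\mathbb Z[t^{\pm1}]$ is the ring of Laurent polynomials. A $\Lambda$-module is an abelian group with an automorphism, the action of $t$. A submodule of $\Lambda$ is an ideal.

*Example.* Define a form on $\Lambda$ by $i(t^a,t^b)=b-a$. It is skew-symmetric and invariant under multiplication by $t$. Since $n-2(n-1)+(n-2)=0$, the polynomial $q=(t-1)^2$ pairs to zero with each $t^b$, and so do its multiples. The form descends to $\Lambda/(q)\cong\mathbb Z^2$ with basis $1,t$ and $i(1,t)=1$. Hence $R=(q)$, and every Gram matrix has rank at most $2$.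

## 4. Blooming Cantor trees in $V_2$ and in $V_g$: the statements

Two facts are known.

* (a) For every primitive class in $H^1(V_2,\mathbb Z)$ there are uncountably many fibrations $V_2\to\mathbb S^1$ dual to it, with every fiber homeomorphic to $\Sigma_0$ and with pairwise non-conjugate monodromies in $\mathrm{Map}(\Sigma_0)$.
* (b) $V_4$ admits uncountably many fibrations over the circle with fiber homeomorphic to $\Sigma_\infty$ and pairwise non-conjugate monodromies.

The following question comes from Jesús Hernández Hernández, Christopher J. Leininger and Ferrán Valdez, "Fibrations on Handlebodies", arXiv:2508.02897 (2025).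

*Does there exist a fibration of $V_2$ over the circle whose fibers are all homeomorphic to the blooming Cantor tree surface?*

In plain words: $V_2$ can be swept out by a circle's worth of Cantor trees. Can it also be swept out by Cantor trees with handles growing toward every end? The answer is no.

**Theorem A.** Let $M$ be a connected orientable $3$-manifold without boundary with $\pi_1(M)\cong F_2$ (for example $V_2$), and let $p\colon M\to\mathbb S^1$ be a fiber bundle with connected fiber a surface $\Sigma$. Then either $\Sigma$ has finite genus, or $\Sigma$ has infinite genus and exactly one end. In particular $\Sigma\not\cong\Sigma_\infty$.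

**Theorem B.**

1. A connected surface of infinite genus is a fiber of some fibration $V_2\to\mathbb S^1$ if and only if it is the Loch Ness monster.
2. $V_g$ fibers over $\mathbb S^1$ with fiber $\Sigma_\infty$ if and only if $g\ge3$. For $g\ge3$, every primitive class in $H^1(V_g,\mathbb Z)$ is dual to uncountably many such fibrations with pairwise non-conjugate monodromies in $\mathrm{Map}(\Sigma_\infty)$.

Theorem A answers the question, and its proof does not use Theorem B, nor (a) or (b). We do not classify the finite-genus fibers of $V_2$.

## 5. $V_0$, $V_1$, and what the group extension says about $V_2$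

**Genus $0$.** The trivial group does not map onto $\mathbb Z$, so by (2) $V_0$ has no fibration with connected fiber.

**Genus $1$.** If $V_1$ fibers with connected fiber $\Sigma$, then $\mathbb Z=\pi_1V_1\to\mathbb Z$ is onto, hence injective, and (2) gives $\pi_1\Sigma=1$. The fiber is not compact, since otherwise $M_f$ would be. A simply connected non-compact surface is the plane, so $\Sigma\cong\mathbb R^2$.

**Genus $2$.** Here is the same computation for $V_2$; it is also the first step of Theorem A. Let $\varphi\colon F_2\to\mathbb Z$ be onto, with values $k,l$ on a basis. Replacing a basis element by its product with a power of the other one changes $(k,l)$ as in the Euclidean algorithm, and inverting a basis element changes a sign. Since $\gcd(k,l)=1$, these Nielsen moves lead to a basis $x,t$ with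
$$\varphi(x)=0,\qquad\varphi(t)=1.\tag{3}$$
The cover of the rose with petals $x,t$ that corresponds to $\ker\varphi$ is a line, made of lifts of $t$, with one loop at each integer, a lift of $x$. Hence
$$\ker\varphi\ \text{ is free on the elements }\ x_k=t^kxt^{-k},\quad k\in\mathbb Z.\tag{4}$$

A sensible first try is to exclude $\Sigma_\infty$ by group theory, as we excluded everything but $\mathbb R^2$ for $V_1$. This stops at (4). The fundamental groups of $\Sigma_0$, of $\Sigma_\infty$ and of the Loch Ness monster are all free of countably infinite rank, exactly as (4) requires. Moreover the pair $(F_2,\varphi)$ is the same for every fibration of $V_2$ with connected fiber, up to an automorphism of $F_2$. So nothing computed from this pair alone can separate $\Sigma_\infty$ from $\Sigma_0$, which does occur by (a). We need a structure on $\ker\varphi$ that remembers the surface. The intersection form is such a structure, and the monodromy preserves it.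

## 6. An invariant form on $\mathbb Z[t^{\pm1}]$: proof of Theorem A

Let $M,p,\Sigma$ be as in Theorem A and let $f$ be the monodromy. The cover $\Sigma\times\mathbb R$ of the orientable manifold $M$ is orientable, so $\Sigma$ is orientable; fix an orientation. The deck transformation (1) preserves the orientation of $\Sigma\times\mathbb R$, because $M$ is orientable, and translation preserves the orientation of $\mathbb R$. Hence $f$ preserves the orientation of $\Sigma$. Also $\Sigma$ has no boundary, since $M$ has none.

**Step 1: $H_1(\Sigma;\mathbb Z)$ is a free $\Lambda$-module of rank one.** This step turns a question about surfaces into one about $\Lambda$. By (2), $\pi_1\Sigma$ is the kernel of a surjection $\varphi\colon F_2\to\mathbb Z$. Choose $x,t$ as in (3). By (4), $H_1(\Sigma;\mathbb Z)$ is the free abelian group on the classes of the $x_k$, and conjugation by $t$ sends $x_k$ to $x_{k+1}$. Sending the class of $x_k$ to $t^k$ identifies $H_1(\Sigma;\mathbb Z)$ with $\Lambda$, where $t$ acts by conjugation. Conjugation by $t$ on the abelianization of $\ker\varphi=\pi_1(\Sigma\times\mathbb R)$ is the action of a generator of the deck group on $H_1(\Sigma\times\mathbb R)=H_1(\Sigma)$. By (1), $t$ acts as $f_*$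 or $f_*^{-1}$.

By (4), $\pi_1\Sigma$ is not finitely generated. So $\Sigma$ is not compact, and it has at least one end.

**Step 2: the radical is an ideal.** This step makes one radical class produce many. Since $f$ preserves orientation, $i(f_*u,f_*v)=i(u,v)$. Hence $f_*R=R$, so $R$ is a $\Lambda$-submodule of $H_1(\Sigma;\mathbb Z)=\Lambda$, that is, an ideal.

It helps to see the form concretely. Put $a_k=i(1,t^k)$. By invariance $i(t^a,t^b)=a_{b-a}$, so the Gram matrix in the basis $(t^k)$ is a two-sided infinite Toeplitz matrix. An element $u=\sum_ku_kt^k$ lies in $R$ if and only if $\sum_ku_ka_{n-k}=0$ for all $n$. So $R\ne0$ means that $(a_k)$ satisfies a linear recurrence, as in the example $a_k=k$ of Section 3.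

**Step 3: if $\Sigma$ has at least two ends, then $R\neq0$.** The radical class will be a system of curves separating two ends. Let $e\ne e'$ be ends and let $K\subset\Sigma$ be a compact subsurface such that $e,e'$ lie in different components of $\Sigma\setminus K$. Let $U$ be the component that contains $e$. Its frontier $\partial U$ consists of finitely many boundary circles of $K$. Orient it as the boundary of $\overline U$ and let $c=[\partial U]\in H_1(\Sigma;\mathbb Z)$.

*The class $c$ lies in $R$.* A closed curve transverse to $\partial U$ enters $U$ as often as it leaves $U$, so its signed number of crossings with $\partial U$ is zero. Closed curves generate $H_1(\Sigma;\mathbb Z)$, so $i(c,v)=0$ for all $v$.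

*The class $c$ is not zero.* Let $\ell\colon\mathbb R\to\Sigma$ be a proper immersed line that goes to $e'$ at $-\infty$ and to $e$ at $+\infty$, transverse to $\partial U$. The signed number of intersections of a $1$-cycle with $\ell$ depends only on the homology class of the cycle. Indeed, a homology between two cycles takes place in a compact subsurface $L$ whose boundary we may take transverse to $\ell$. There $\ell\cap L$ is a relative cycle of $(L,\partial L)$, and the pairing of $H_1(L)$ with $H_1(L,\partial L)$ is well defined. So $\ell$ gives a homomorphism $H_1(\Sigma;\mathbb Z)\to\mathbb Z$. The line $\ell$ is outside $U$ near $-\infty$ and inside $U$ near $+\infty$. Hence it enters $U$ exactly once more than it leaves, and the homomorphism takes the value $\pm1$ on $c$. So $c\ne0$.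

**Step 4: if $R\ne0$, then $\Sigma$ has finite genus.** Here the rank one of Step 1 enters. Let $0\ne q\in R$ and let $d$ be the difference between the highest and the lowest exponent of $t$ in $q$. Over $\mathbb Q$ the extreme coefficients of $q$ are invertible, so division by $q$ shows that $\mathbb Q[t^{\pm1}]/(q)$ has dimension $d$. Since $R$ is an ideal, it contains $q\Lambda$. So $W=(\Lambda/R)\otimes\mathbb Q$ is a quotient of $\mathbb Q[t^{\pm1}]/(q)$, and $\dim W\le d$. The form $i$ descends to $\Lambda/R$ and extends to a bilinear form on $W$. A Gram matrix of finitely many vectors factors through $W$, so its rank is at most $d$.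

If $\Sigma$ contains a compact subsurface of genus $h$, then by Section 3 there are $2h$ classes in $H_1(\Sigma;\mathbb Z)$ with a Gram matrix of rank $2h$. So $2h\le d$. Hence the genus of $\Sigma$ is at most $d/2$.

**Step 5: conclusion.** If $\Sigma$ has infinite genus, then $R=0$ by Step 4, so $\Sigma$ has at most one end by Step 3, and exactly one by Step 1. Since $\Sigma_\infty$ has infinite genus and infinitely many ends, it is not a fiber. $\blacksquare$

The same argument excludes the ladder of Section 2, which has two ends and infinite genus.

## 7. Rank $g-1$ instead of rank one

**What changes for $g\ge3$.** Let $F_g\to\mathbb Z$ be onto. Nielsen moves give a basis $x_1,\dots,x_{g-1},t$ with $x_j\mapsto0$, $t\mapsto1$, and as in Section 5 the first homology of a connected fiber of $V_g$ is $\Lambda^{g-1}$. Steps 2 and 3 still apply, with "submodule" in place of "ideal". Step 4 does not: for $g=3$, the submodule $\Lambda\oplus0$ of $\Lambda^2$ is non-zero, but its quotient $\Lambda$ has infinite rank. A large radical can coexist with infinite genus, and Theorem B(2) says that it does.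

**The "only if" part of Theorem B(1).** Let $\Sigma$ be a connected infinite-genus fiber of $V_2$. It is orientable, has no boundary, and has exactly one end by Theorem A. By the Kerékjártó–Richards classification it is the Loch Ness monster.

**The "only if" part of Theorem B(2).** The case $g=2$ is Theorem A. If $g\le1$, then by (2) the fundamental group of a fiber is a subgroup of $\pi_1V_g$, hence of $\mathbb Z$. But $\pi_1\Sigma_\infty$ is not abelian.

It remains to construct fibrations. We will build a surface $S$ from pieces whose mapping tori are solid tori with some open planes of the boundary included, glued along these planes. If each plane were the interior of a closed disc, the result would visibly be a boundary connected sum. This direct recognition fails for our planes: in Section 9, the plane in the boundary of the mapping torus of one piece is dense in the whole boundary torus. The next section removes this difficulty.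

## 8. Gluing solid tori along open planes

**Lemma 8.1.** Let $X$ be a compact $3$-manifold with connected boundary. Let $E_1,\dots,E_m\subset\partial X$ be disjoint open subsets, each homeomorphic to $\mathbb R^2$, and let $B_1,\dots,B_m\subset\partial X$ be disjoint closed discs. Then there is a homeomorphism
$$\operatorname{int}X\cup\bigcup_jE_j\ \longrightarrow\ \operatorname{int}X\cup\bigcup_j\operatorname{int}B_j$$
that takes $E_j$ to $\operatorname{int}B_j$, equals the identity off a collar of $\partial X$, and preserves orientation if $X$ is oriented.

*Proof.* The idea is to straighten larger and larger discs of $E_j$ as we move down the collar toward the boundary. The part of $\partial X$ where the process does not converge is not in the space.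

**Step 1: nested discs.** This step sets up the approximation. Write $E_j=\bigcup_{k\ge1}E_j^k$ and $\operatorname{int}B_j=\bigcup_{k\ge1}B_j^k$ with closed discs such that $E_j^k\subset\operatorname{int}E_j^{k+1}$ and $B_j^k\subset\operatorname{int}B_j^{k+1}$. We construct homeomorphisms $g_k$ of $\partial X$ such that $g_k(E_j^k)=B_j^k$ for all $j$, with $g_1$ isotopic to the identity, and isotopies from $g_k$ to $g_{k+1}$ that are constant on $\bigcup_jE_j^k$. We use the two-dimensional annulus theorem: if $A\subset\operatorname{int}B$ are closed discs in a surface, then $B\setminus\operatorname{int}A$ is an annulus.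

**Step 2: the map $g_1$.** This step starts the induction. Isotopies of a connected surface move any $m$ distinct points to any other $m$ distinct points. So some isotopy moves a point of $\operatorname{int}E_j^1$ to a point of $\operatorname{int}B_j^1$ for each $j$. Let $Y_j$ be the image of $E_j^1$ at the end of this isotopy, and choose a closed disc $Q_j\subset\operatorname{int}Y_j\cap\operatorname{int}B_j^1$. Choose disjoint disc neighborhoods $Y_j^+$ of the $Y_j$. By the annulus theorem, $Q_j\subset Y_j\subset Y_j^+$ may be viewed as concentric round discs, so a radial isotopy supported in $Y_j^+$ shrinks $Y_j$ to $Q_j$. In the same way, an isotopy supported in disjoint disc neighborhoods of the $B_j^1$ expands $Q_j$ to $B_j^1$. Composing, we get $g_1$.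

**Step 3: from $g_k$ to $g_{k+1}$.** This step moves the next discs into place without disturbing the old ones. The sets $Y_j=g_k(E_j^{k+1})$ are disjoint closed discs with $B_j^k=g_k(E_j^k)\subset\operatorname{int}Y_j$. Thicken $B_j^k$ slightly to a closed disc $Q_j$ with
$$B_j^k\subset\operatorname{int}Q_j,\qquad Q_j\subset\operatorname{int}Y_j\cap\operatorname{int}B_j^{k+1}.$$
Choose disjoint disc neighborhoods $Y_j^+$ of the $Y_j$. By the annulus theorem, $Y_j^+\setminus\operatorname{int}B_j^k$ can be identified with $\mathbb S^1\times[0,3]$ so that $\partial B_j^k,\partial Q_j,\partial Y_j,\partial Y_j^+$ are the circles at heights $0,1,2,3$. An isotopy of $[0,3]$ that fixes the endpoints and moves $2$ to $1$ gives an isotopy supported in $\bigcup_jY_j^+$ and fixed on $\bigcup_jB_j^k$ that shrinks every $Y_j$ to $Q_j$. Likewise, an isotopy supported in disjoint disc neighborhoods of the $B_j^{k+1}$ and fixed on $\bigcup_jB_j^k$ expands every $Q_j$ to $B_j^{k+1}$. Compose both with $g_k$ to get $g_{k+1}$. Since $g_k(E_j^k)=B_j^k$ and the isotopies are fixed there, the isotopy from $g_k$ to $g_{k+1}$ is constant on $E_j^k$.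

**Step 4: the homeomorphism.** This step puts the infinite process into the collar. Concatenate the isotopies to an isotopy $G_s$, $s\in(0,1]$, with $G_1=\mathrm{id}$, $G_{1/(k+1)}=g_k$ and
$$G_s=g_k\ \text{ on }\ \bigcup_jE_j^k\quad\text{for }0<s\le\tfrac1{k+1}.\tag{5}$$
Let $g_\infty\colon\bigcup E_j\to\bigcup\operatorname{int}B_j$ be equal to $g_k$ on each $E_j^k$. This is consistent, and since $g_k$ maps $\operatorname{int}E_j^k$ homeomorphically onto $\operatorname{int}B_j^k$ for every $k$, the map $g_\infty$ is a homeomorphism. On a collar $\partial X\times[0,1]$, with $\partial X=\partial X\times\{0\}$, put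
$$\Phi(x,s)=(G_s(x),s)\ \ (s>0),\qquad\Phi(x,0)=(g_\infty(x),0)\ \ \Big(x\in\bigcup E_j\Big),$$
and let $\Phi$ be the identity off the collar. It is a bijection between the two spaces. It is a homeomorphism from $\operatorname{int}X$ to itself, since $G_1=\mathrm{id}$. On $\operatorname{int}E_j^k\times[0,\frac1{k+1})$ it equals $g_k\times\mathrm{id}$ by (5), a homeomorphism onto the open set $\operatorname{int}B_j^k\times[0,\frac1{k+1})$. So $\Phi$ is a bijective local homeomorphism, hence a homeomorphism. Being isotopic to the identity on each collar level, it preserves orientation. $\square$

**Lemma 8.2.** Let $X_0,\dots,X_m$ be oriented compact solid tori. Let $E_1,\dots,E_m\subset\partial X_0$ be disjoint open subsets homeomorphic to $\mathbb R^2$, let $E_j'\subset\partial X_j$ be open and homeomorphic to $\mathbb R^2$, and let $h_j\colon E_j\to E_j'$ be orientation-reversing homeomorphisms. Then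
$$\Big(\operatorname{int}X_0\cup\bigcup_jE_j\Big)\cup_{h_1,\dots,h_m}\bigsqcup_{j\ge1}\big(\operatorname{int}X_j\cup E_j'\big)\ \cong\ V_{m+1}.$$

*Proof.* **Step 1: reduce to discs.** Choose disjoint closed discs $B_j\subset\partial X_0$ and closed discs $B_j'\subset\partial X_j$. Apply Lemma 8.1 to $X_0$ and to each $X_j$. The homeomorphisms preserve orientation, so they turn $h_j$ into orientation-reversing homeomorphisms $\operatorname{int}B_j\to\operatorname{int}B_j'$, which we again call $h_j$.

**Step 2: the choice of $h_j$ does not matter.** This is needed because $h_j$ need not extend to the closed discs. Let $h_j^*$ be another orientation-reversing homeomorphism, so $h_j^*=h_jk$ with $k$ an orientation-preserving homeomorphism of $\operatorname{int}B_j\cong\mathbb R^2$. By Kneser's theorem, $k$ is isotopic to the identity. Let $k_u$, $u\in[0,1]$, be an isotopy with $k_0=k$ and $k_u=\mathrm{id}$ for $u\ge\frac12$. Let $\rho\colon\operatorname{int}B_j\to(0,1)$ be continuous and tend to $0$ at $\partial B_j$. In a collar $\partial X_0\times[0,1]$ let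
$$N=\{(x,s):x\in\operatorname{int}B_j,\ 0\le s<\rho(x)\},$$
and identify $N$ with $\operatorname{int}B_j\times[0,1)$ by $(x,s)\mapsto(x,s/\rho(x))$. Let $\Psi$ be $(x,u)\mapsto(k_u(x),u)$ on $N$ and the identity elsewhere on $Z=\operatorname{int}X_0\cup\bigcup_i\operatorname{int}B_i$.

The set $N$ is open in $Z$. The set $N'=\{u\le\frac12\}\subset N$ is closed in $Z$. Indeed, a limit in $Z$ of points $(x_n,s_n)$ with $s_n\le\rho(x_n)/2$ either has its $x$-coordinate in $\operatorname{int}B_j$, and then it lies in $N'$, or it is a point of $\partial B_j\times\{0\}$, and these points are not in $Z$. So $N$ and $Z\setminus N'$ form an open cover of $Z$. The bijection $\Psi$ is a homeomorphism from $N$ to itself, and it is the identity on $Z\setminus N'$. Hence $\Psi$ is a homeomorphism of $Z$. It restricts to $k$ on $\operatorname{int}B_j$ and to the identity on the other $\operatorname{int}B_i$.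

Apply $\Psi$ on the side of $X_0$ and the identity on all other pieces. A point $x\in\operatorname{int}B_j$ that is glued to $h_j^*(x)=h_j(k(x))$ goes to $k(x)$, which $h_j$ glues to the same point. So the space glued with $h_j^*$ is homeomorphic to the space glued with $h_j$.

**Step 3: recognize the handlebody.** By Step 2 we may take $h_j$ to be the restriction of an orientation-reversing homeomorphism $B_j\to B_j'$. The glued space is then the interior of the boundary connected sum $X_0\natural X_1\natural\cdots\natural X_m$, a handlebody of genus $m+1$. $\square$

## 9. The Denjoy disc

Fix an irrational $\theta$. Our pieces come from the Denjoy construction, which replaces the points of one orbit of a rotation by arcs.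

**The circle map.** Choose $\ell_n>0$, $n\in\mathbb Z$, with $\sum\ell_n=1$, and let $x_n\in[0,1)$ represent $n\theta$ modulo $1$. For $x\in[0,1]$ put $\sigma(x)=\sum_{x_n<x}\ell_n$. Since $\{x_n\}$ is dense, $\sigma$ increases strictly from $0$ to $1$. It is left-continuous, and it jumps by $\ell_n$ at $x_n$ and nowhere else. Let $\hat S$ be a circle of length $1$ with coordinate $y\in[0,1)$, and let $\pi(y)=\sup\{x:\sigma(x)\le y\}$. The fiber of $\pi$ over $x\in[0,1)$ is $[\sigma(x),\sigma(x^+)]$, where $\sigma(x^+)$ is the limit from the right. So $\pi\colon\hat S\to\mathbb R/\mathbb Z$ is monotone and onto, hence continuous, and of degree one. Its fiber over $n\theta$ is the closed arc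
$$\bar A_n=[\sigma(x_n),\sigma(x_n)+\ell_n],$$
and all its other fibers are points. Let $A_n$ be the interior of $\bar A_n$. The $A_n$ have total length $1$, so $\bigcup A_n$ is dense.

Let $r\colon\hat S\to\hat S$ send the fiber of $\pi$ over $x$ to the fiber over $x+\theta$, by the increasing affine map $\bar A_n\to\bar A_{n+1}$ when $x=n\theta$. It is a bijection that preserves the cyclic order, so it is an orientation-preserving homeomorphism, and
$$\pi r=\pi+\theta,\qquad r(A_n)=A_{n+1}.\tag{6}$$

**The Cantor set.** Let $C=\hat S\setminus\bigcup A_n$. It is compact. It contains no arc, because $\bigcup A_n$ is dense, so it is totally disconnected. It has no isolated point: such a point would be a common endpoint of two different arcs $\bar A_n,\bar A_k$, but these are distinct fibers of $\pi$, hence disjoint. So $C$ is a Cantor set.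

**The block.** Let $D$ be the closed round disc bounded by $\hat S$, let $\hat r\colon D\to D$ be the cone of $r$ (radial extension), and let
$$P=D\setminus C=\operatorname{int}D\cup\bigcup_nA_n.$$
It is an $\hat r$-invariant surface whose boundary is the disjoint union of the open arcs $A_n$, which we call lines.

The mapping torus of $\hat r$ on $D$ is a solid torus, because orientation-preserving homeomorphisms of the closed disc are isotopic to the identity. The mapping torus of the lines alone is a single plane in its boundary: the pieces $A_n\times[0,1]$ are glued end to end by $A_n\to A_{n+1}$, and the result is $A_0\times\mathbb R\cong\mathbb R^2$. It is open, and dense because $\bigcup A_n$ is dense in $\hat S$. This is the situation announced in Section 7.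

**An exhaustion of $P$.** Choose compact non-degenerate arcs $a_n^N\subset A_n$ for $|n|\le N$ with $a_n^N\subset\operatorname{int}a_n^{N+1}$ and $\bigcup_Na_n^N=A_n$. Let $Q_N$ be the convex hull of $\bigcup_{|n|\le N}a_n^N$. The components of $\hat S\setminus\bigcup_{|n|\le N}a_n^N$ are called *gaps*, and $\mathcal G_N$ is the finite set of gaps. For a gap $g$, let $H_g$ be the open half-plane with $H_g\cap\hat S=g$, bounded by the line through the two endpoints of $g$, and let
$$W_g=P\cap H_g .$$
This is the open circular segment over $g$ together with $g\cap\bigcup A_n$. Let $I_g$ be the component of $\mathbb R/\mathbb Z\setminus\{n\theta:|n|\le N\}$ that corresponds to $g$. Then $\pi^{-1}(I_g)\subset g$.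

*Example.* For $N=0$, $Q_0$ is the circular segment cut off by the chord of the single arc $a_0^0$. There is one gap, $W_g$ is the rest of $P$, and $I_g=(\mathbb R/\mathbb Z)\setminus\{0\}$.

**Lemma 9.1.**

1. $Q_N$ is compact, $Q_N\cap\hat S=\bigcup_{|n|\le N}a_n^N$, $Q_N$ lies in the interior of $Q_{N+1}$ relative to $P$, and $\bigcup_NQ_N=P$.
2. $P\setminus Q_N$ is the disjoint union of the sets $W_g$, $g\in\mathcal G_N$. Each $W_g$ is open in $P$, connected, and not relatively compact in $P$.
3. If $|k|>N$ and $k\theta\in I_g$, then $\bar A_k\subset g$ and $A_k\subset W_g$.
4. Sending $c\in C$ to the sequence of gaps that contain it defines a homeomorphism $C\to\varprojlim\mathcal G_N$. If $g_N(c)\in\mathcal G_N$ is the gap containing $c$, then a sequence $z_j\in P$ converges to $c$ in $D$ if and only if, for every $N$, $z_j\in W_{g_N(c)}$ for all large $j$.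
5. The straight chord between points of two lines contained in $W_g$ lies in $W_g$. Two such chords with four distinct endpoints cross exactly once if their endpoint pairs are linked along $g$, and are disjoint if the pairs are not linked.

*Proof.* (1) The convex hull of a compact set in the plane is compact. Points of $\hat S$ are extreme points of $D$, so a convex combination of points of $\bigcup a_n^N$ that lies on $\hat S$ is one of these points. In particular $Q_N\subset P$.

For the claim on interiors, first let $y\in a_n^N$. Then $y$ is interior to the arc $a_n^{N+1}$, and the convex hull of this arc contains a neighborhood of $y$ in $D$. Now let $y\in Q_N\cap\operatorname{int}D$. Since $y$ is not on $\hat S$, it can be written as $y=\lambda b+(1-\lambda)z$ with $b\in\bigcup a_n^N$, $z\in Q_N$, $z\ne b$ and $0<\lambda<1$. By strict convexity of $D$ the open segment from $b$ to $z$ lies in $\operatorname{int}D$. By the first case, a point $w$ of this segment close to $b$, between $b$ and $y$, lies in the topological interior of $Q_{N+1}$. A point strictly between an interior point $w$ and a point $z$ of a convex set is interior, so $y$ is interior to $Q_{N+1}$.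

The union $\bigcup Q_N$ contains every $A_n$, and as an increasing union of convex sets it is convex. A point of $\operatorname{int}D$ is interior to some triangle inscribed in $\hat S$. By density of $\bigcup A_n$ we may move the vertices slightly into $\bigcup A_n$. So $\bigcup Q_N=P$.

(2) For a gap $g$ we have $\bigcup a_n^N\subset\hat S\setminus H_g$, and the complement of $H_g$ is convex, so $Q_N\cap H_g=\emptyset$. If $g\ne g'$, then $\bar g\subset\hat S\setminus g'$ lies in the complement of $H_{g'}$. Hence so does the convex hull of $\bar g$, which contains $D\cap H_g$. So the $W_g$ are disjoint. Let $y\in P\setminus Q_N$. Some open half-plane $H$ contains $y$ and is disjoint from $Q_N$. Then $H\cap\hat S$ is an open arc disjoint from $\bigcup a_n^N$, so it lies in some gap $g$, and $y\in D\cap H$ lies in the convex hull of $\bar g$. This hull is $D\cap\overline{H_g}$, and the chord that bounds it is in $Q_N$ because its endpoints are. Hence $y\in H_g$.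

Clearly $W_g$ is open in $P$. It is connected because $\operatorname{int}D\cap H_g$ is convex and dense in it. By (3), whose proof does not use (2), $g$ contains some $\bar A_k$ and hence points of $C$. Sequences in $W_g$ that converge in $D$ to such a point have no limit in $P$, so $W_g$ is not relatively compact.

(3) We have $\bar A_k=\pi^{-1}(k\theta)\subset\pi^{-1}(I_g)\subset g$. Such $k$ exist for each $g$, since the multiples of $\theta$ are dense.

(4) A point $c\in C$ is in no $a_n^N$, so it lies in exactly one gap for each $N$. The map is continuous because gaps are open. Let $(g_N)$ be a nested sequence of gaps. Then $\bigcap\bar g_N$ is non-empty, closed and connected. It is disjoint from every $A_n$, because each point of $A_n$ lies in the interior of $a_n^N$ for some $N$ and hence is not in $\bar g_N$. So it is a connected subset of $C$, that is, a single point $c$. The endpoints of $g_N$ lie in arcs $a_n^N$, so $c\in g_N$ for all $N$. This proves surjectivity. It also proves injectivity, because any point in all the $g_N$ lies in $\bigcap\bar g_N=\{c\}$. A continuous bijection from a compact space to a Hausdorff space is a homeomorphism.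

If $z_j\to c$ in $D$, then $z_j\in H_{g_N(c)}$ for large $j$, since this half-plane is open and contains $c$. Conversely, the arcs $\overline{g_N(c)}$ decrease to $\{c\}$, so the diameters of their convex hulls tend to $0$. These hulls contain $c$ and $W_{g_N(c)}$. So if $z_j$ is eventually in each $W_{g_N(c)}$, then $z_j\to c$.

(5) Both endpoints lie in the convex set $D\cap H_g$, and the open chord lies in $\operatorname{int}D$. Two chords of a round disc with distinct endpoints cross exactly once if the endpoints alternate on the circle, and are disjoint otherwise. For points of $g$, alternation on the circle is the same as being linked along $g$. $\square$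

## 10. Twisted doubles of the Denjoy disc

Let $m\ge1$. Take copies $P_i^+$ and $P_i^-$ of $P$, $i\in\mathbb Z/m$, with the orientation of each $P_i^-$ reversed. For all $n\in\mathbb Z$ and $i\in\mathbb Z/m$,
$$\text{glue }A_n\subset P^+_{i+n}\text{ to }A_n\subset P^-_i\text{ by the identity.}\tag{7}$$
The line $A_n$ of $P_j^+$ is glued to the line $A_n$ of $P_{j-n}^-$ and to no other, so each boundary line is used exactly once. The result $S$ is an oriented surface without boundary. Define $f\colon S\to S$ by
$$\hat r\colon P_i^+\to P_{i+1}^+,\qquad\hat r\colon P_i^-\to P_i^-.\tag{8}$$
This respects (7). A point $a\in A_n\subset P_{i+n}^+$, identified with $a\in A_n\subset P_i^-$, goes to $r(a)\in A_{n+1}\subset P^+_{i+n+1}$, which is identified with $r(a)\in A_{n+1}\subset P_i^-$. So $f$ is an orientation-preserving homeomorphism.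

**Step 1: $M_f\cong V_{m+1}$.** The purpose is to see $M_f$ as solid tori glued along planes. The mapping torus $M_f$ is the union of the mapping torus $X^+$ of $f$ on $\bigsqcup_iP_i^+$ and the mapping tori $X_j^-$ of $f$ on $P_j^-$, $j\in\mathbb Z/m$.

The first is contained in the mapping torus $X_0$ of the cyclically permuted closed discs $\bigsqcup_iD_i^+$. This is the mapping torus of $\hat r^m$ on $D$, a solid torus. The boundary of $X^+$ is the mapping torus of $f$ on the lines $A_n\subset P_i^+$. By (8), $f$ sends the line with index $(n,i)$ to the line with index $(n+1,i+1)$. So there are exactly $m$ orbits of lines, indexed by $j=i-n\in\mathbb Z/m$, and each is infinite and free. As in Section 9, an orbit contributes a plane $E_j\cong A_0\times\mathbb R\cong\mathbb R^2$. The union of the lines is open in $\bigsqcup\partial D_i^+$, so the $E_j$ are disjoint open subsets of $\partial X_0$, and $X^+=\operatorname{int}X_0\cup\bigcup_jE_j$.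

Similarly $X_j^-=\operatorname{int}X_j\cup E_j'$, where $X_j$ is the mapping torus of $\hat r$ on the closed disc, a solid torus, and $E_j'\cong\mathbb R^2$ is open in $\partial X_j$. Here the lines form a single orbit.

By (7), the line $(n,i)$ of the $+$ side is glued to a line of $P_{i-n}^-$, so the gluing identifies $E_j$ with $E_j'$. It reverses boundary orientations because $M_f$ is oriented. By Lemma 8.2, with the labels $1,\dots,m$ read modulo $m$, $M_f\cong V_{m+1}$.

**The case $m=1$.** Here $S$ is two copies of $D\setminus C$, glued along all of $\hat S\setminus C$ by the identity. This is the double of $D$ minus $C$, a sphere minus a Cantor set. So $V_2$ fibers with fiber $\Sigma_0$, in accordance with (a), and the construction has produced no genus. From now on let $m\ge2$ and $g=m+1\ge3$.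

**Step 2: an exhaustion of $S$ with connected complementary pieces.** This step prepares the computation of the ends. All gluings are by the identity, so there is a folding map
$$u\colon S\to P,\qquad uf=\hat ru.$$
Let $K_N=u^{-1}(Q_N)$. It is a union of $2m$ copies of $Q_N$, hence compact. By Lemma 9.1(1), $K_N\subset\operatorname{int}K_{N+1}$ and $\bigcup K_N=S$. By Lemma 9.1(2),
$$S\setminus K_N=\bigsqcup_{g\in\mathcal G_N}U_g,\qquad U_g=u^{-1}(W_g)\ \text{open}.$$
(In this step and the next two, $g$ denotes a gap.)

*$U_g$ is connected.* It is made of $2m$ connected copies of $W_g$. For every residue class $b$ modulo $m$ the set $\{k\theta:k\equiv b\}$ is dense in $\mathbb R/\mathbb Z$. So by Lemma 9.1(3), $W_g$ contains lines $A_k$ with $k$ in every residue class. By (7), $A_k$ joins the copy of $W_g$ in $P_{i+k}^+$ to the copy in $P_i^-$. Given a $+$ index $j$ and a $-$ index $i$, choose such a $k\equiv j-i$. Hence every $+$ copy is joined to every $-$ copy. The same argument with $P$ in place of $W_g$ shows that $S$ is connected.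

*$U_g$ is not relatively compact.* Otherwise $u(\overline{U_g})$ would be a compact subset of $P$ containing $W_g$, contrary to Lemma 9.1(2).

**Step 3: the ends of $S$ form a Cantor set on which $f$ acts as $r|_C$.** By Step 2, $\mathrm{Ends}(S)=\varprojlim\mathcal G_N$, which is homeomorphic to $C$ by Lemma 9.1(4). So $\mathrm{Ends}(S)$ is a Cantor set. By the second half of Lemma 9.1(4), a sequence $x_j\in S$ converges to the end of $c\in C$ if and only if $u(x_j)\to c$ in $D$. In that case $u(f(x_j))=\hat r(u(x_j))\to r(c)$. So $f$ acts on $\mathrm{Ends}(S)\cong C$ by $r|_C$.

**Step 4: every $U_g$ has positive genus.** We look for two curves that cross once. By density choose lines $A_{k_1},A_{k_2},A_{k_3},A_{k_4}\subset W_g$ in this order along $g$, with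
$$k_1\equiv k_3\equiv0,\qquad k_2\equiv k_4\equiv1\pmod m.$$
By (7), inside $P_0^+$ the lines $A_{k_1},A_{k_3}$ are glued to $P_0^-$, and the lines $A_{k_2},A_{k_4}$ are glued to $P_{-1}^-$. Since $m\ge2$, $P_{-1}^-\ne P_0^-$. Mark a point on each of the four lines. Let $\beta$ consist of the chord between the marked points of $A_{k_1}$ and $A_{k_3}$ in the copy of $W_g$ in $P_0^+$ and the same chord in $P_0^-$. Let $\alpha$ consist of the chord between the marked points of $A_{k_2}$ and $A_{k_4}$ in the copy in $P_0^+$ and the same chord in $P_{-1}^-$. These are closed curves in $U_g$. They can meet only in $P_0^+$, and there the endpoint pairs are linked, so by Lemma 9.1(5) they cross exactly once. Hence $\alpha\cdot\beta=\pm1$, and $U_g$ has positive genus.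

**Step 5: $S\cong\Sigma_\infty$.** The $U_g$ form neighborhood bases of the ends, so by Step 4 every end is accumulated by genus. In particular $S$ has infinite genus. It is connected and orientable, has no boundary, and its end space is a Cantor set. By the Kerékjártó–Richards classification $S\cong\Sigma_\infty$. With Step 1, $V_g$ fibers with fiber $\Sigma_\infty$ for every $g\ge3$.

## 11. All primitive classes, uncountably many monodromies

Let $g\ge3$ be the genus of the handlebody again.

**Step 1: every primitive class occurs.** We move one fibration around by homeomorphisms of $V_g$. The fibration $p$ of Section 10 is dual to a primitive class, since its fiber is connected. Every automorphism of $F_g$ is induced by a homeomorphism of $V_g$: the Nielsen generators are realized by permuting handles, inverting handles and sliding handles. The map $\mathrm{Aut}(F_g)\to GL_g(\mathbb Z)$ is onto, and $GL_g(\mathbb Z)$ acts transitively on the primitive classes in $H^1(V_g,\mathbb Z)\cong\mathbb Z^g$. So for a given primitive class $\psi$ there is a homeomorphism $H$ of $V_g$ that pulls the class of $p$ back to $\psi$. Then $p\circ H$ is a fibration dual to $\psi$. The map $H$ carries its fibers to those of $p$, so it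 has the same fiber and the same monodromy up to conjugacy.

**Step 2: uncountably many conjugacy classes.** We distinguish the monodromies by their action on the ends. Write $f_\theta$ for the monodromy built from $\theta$. If $f_\theta$ and $f_{\theta'}$ are conjugate in $\mathrm{Map}(\Sigma_\infty)$, their actions on the end space are topologically conjugate. On $\mathrm{Ends}\cong C$ the action of $f_\theta$ is $r|_C$, and by (6) the continuous function $h(c)=e^{2\pi i\,\pi(c)}$, of absolute value $1$, satisfies
$$h\circ r=e^{2\pi i\theta}h.\tag{9}$$

*Claim.* For a fixed homeomorphism $T$ of a non-empty compact metrizable space $Y$, only countably many $\lambda\in\mathbb C$ admit a continuous $h\colon Y\to\mathbb C$ with $|h|=1$ and $h\circ T=\lambda h$.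

There is a $T$-invariant Borel probability measure $\mu$ on $Y$ (Krylov–Bogolyubov). Note that $|\lambda|=1$. If $h,h'$ belong to $\lambda\ne\lambda'$, then
$$\int h\,\overline{h'}\,d\mu=\int(h\circ T)\,\overline{(h'\circ T)}\,d\mu=\lambda\overline{\lambda'}\int h\,\overline{h'}\,d\mu ,$$
and $\lambda\overline{\lambda'}\ne1$, so the integral is $0$. Functions for distinct $\lambda$ are thus orthonormal in the separable space $L^2(\mu)$, and an orthonormal family there is countable. This proves the claim.

Fix $\theta$ and let $T$ be the action of $f_\theta$ on the ends. If $f_{\theta'}$ is conjugate to $f_\theta$, then transporting (9) for $\theta'$ by the conjugacy shows that $\lambda=e^{2\pi i\theta'}$ occurs for $T$. So each conjugacy class contains $f_{\theta'}$ for only countably many irrational $\theta'\in(0,1)$. There are uncountably many irrationals in $(0,1)$, so uncountably many conjugacy classes occur. With Step 1 they occur for each primitive class. This proves Theorem B(2). $\blacksquare$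

## 12. A Loch Ness monster fibering $V_2$

It remains to construct a fibration of $V_2$ whose fiber is the Loch Ness monster. The double of $P$ in Section 10 had genus $0$, with the lines in the same cyclic order on both sides. We now glue two Denjoy discs with different rotation numbers, so that the cyclic orders of the lines on the two sides are different.

**Step 1: the surface and the monodromy.** Choose $\theta,\varphi$ such that $1,\theta,\varphi$ are linearly independent over $\mathbb Q$. Let $P,A_n,r,\hat r$ and $P',A_n',r',\hat r'$ be the blocks for $\theta$ and for $\varphi$, with the orientation of $P'$ reversed. Fix a homeomorphism $\eta_0\colon A_0\to A_0'$ preserving the orientations of the circles, and put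
$$\eta_n=r'^{\,n}\,\eta_0\,r^{-n}\colon A_n\to A_n'.$$
Let $S=P\cup_{\{\eta_n\}}P'$, an oriented surface without boundary, and let $f=\hat r\cup\hat r'$. For $a\in A_n$ we have $r'(\eta_n(a))=r'^{\,n+1}\eta_0r^{-n}(a)=\eta_{n+1}(r(a))$. So $f$ respects the gluing and is an orientation-preserving homeomorphism of $S$.

**Step 2: $M_f\cong V_2$.** The mapping tori of $\hat r$ on $D$ and of $\hat r'$ on $D'$ are solid tori $X_0,X_1$. The lines on each side form a single infinite free orbit, which contributes one open plane $E_1\subset\partial X_0$, respectively $E_1'\subset\partial X_1$. Then $M_f$ is $\operatorname{int}X_0\cup E_1$ glued to $\operatorname{int}X_1\cup E_1'$ along these planes, reversing boundary orientations since $M_f$ is oriented. Lemma 8.2 with $m=1$ gives $M_f\cong V_2$.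

**Step 3: $S$ has exactly one end.** Choose exhaustions $Q_N$ of $P$ and $Q_N'$ of $P'$ as in Section 9, with arcs related by $a_n'^{N}=\eta_n(a_n^N)$. Then $Q_N\cap\partial P$ and $Q_N'\cap\partial P'$ correspond under the gluing. By Lemma 9.1(1) the sets $K_N=Q_N\cup Q_N'$ are compact, exhaust $S$, and satisfy $K_N\subset\operatorname{int}K_{N+1}$. The complement $S\setminus K_N$ is the union of the connected sets $W_g$, $g\in\mathcal G_N$, and $W'_{g'}$, $g'\in\mathcal G_N'$.

By Kronecker's theorem $\{(k\theta,k\varphi):k\in\mathbb Z\}$ is dense in the $2$-torus, also after omitting finitely many $k$. So for every non-empty open $I\subset I_g$ and $J\subset I'_{g'}$ (the interval of $g'$ for $\varphi$),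
$$\text{there are infinitely many }k\text{ with }|k|>N,\ k\theta\in I,\ k\varphi\in J.\tag{10}$$
For such $k$ we have $A_k\subset W_g$ and $A_k'\subset W'_{g'}$ by Lemma 9.1(3), and $A_k$ is glued to $A_k'$. Hence each $W_g$ is joined to each $W'_{g'}$, and $S\setminus K_N$ is connected. It is not relatively compact, because it contains $W_g$, whose closure in the closed subset $P$ of $S$ is not compact by Lemma 9.1(2). Finally $S$ is connected, because $P$ and $P'$ are connected and glued along lines. So $S$ has exactly one end.

**Step 4: $S$ has infinite genus.** We find genus outside every $K_N$. Fix gaps $g\in\mathcal G_N$, $g'\in\mathcal G_N'$. Choose disjoint open intervals $I_1,I_2,I_3,I_4$ in this order along $I_g$, and disjoint open intervals $J_1,J_3,J_2,J_4$ in this order along $I'_{g'}$. By (10) choose $k_j$ with $|k_j|>N$, $k_j\theta\in I_j$ and $k_j\varphi\in J_j$. Then the lines $A_{k_j}$ lie in $W_g$ in the order $k_1,k_2,k_3,k_4$ along $g$, and the lines $A'_{k_j}$ lie in $W'_{g'}$ in the order $k_1,k_3,k_2,k_4$ along $g'$.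

Mark a point on each of the four lines of $S$. Let $\alpha$ be the closed curve made of the chord in $W_g$ and the chord in $W'_{g'}$ between the marked points of the lines $k_1,k_3$. Let $\beta$ be the closed curve made in the same way from the lines $k_2,k_4$. In $W_g$ the endpoint pairs $\{k_1,k_3\}$ and $\{k_2,k_4\}$ are linked, so the chords cross exactly once. In $W'_{g'}$ the order is $k_1,k_3,k_2,k_4$, the pairs are not linked, and the chords are disjoint (Lemma 9.1(5)). So $\alpha\cdot\beta=\pm1$, and $S\setminus K_N$ has positive genus. Since this holds for every $N$, $S$ has infinite genus.

**Step 5: recognition.** The surface $S$ is connected and orientable, without boundary, of infinite genus, with exactly one end. So it is the Loch Ness monster, and by Step 2 it is a fiber of a fibration of $V_2$. Together with Section 7 this proves Theorem B(1). $\blacksquare$
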